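\title{A linear gap between the correspondence chromatic number and the Alon--Tarsi number}

\begin{abstract}
The Alon--Tarsi number $\mathrm{AT}(G)$ and the correspondence chromatic number $\chi_c(G)$ are two upper bounds for the list chromatic number of a graph $G$. We show that there are graphs with $\chi_c(G)\ge \mathrm{AT}(G)+2$. The complete multipartite graph with $13$ parts of size $4$ and $48$ parts of size $1$ has $\mathrm{AT}=61$ and $\chi_c\ge 63$. In the same family the difference $\chi_c-\mathrm{AT}$ is at least $(1/55-o(1))\,\mathrm{AT}$, while the chromatic number, the list chromatic number and the Alon--Tarsi number coincide. The Alon--Tarsi number is computed by reducing one coefficient of the graph polynomial to a positive integral over a torus. The lower bound on $\chi_c$ comes from matchings that shift colors cyclically modulo $7$.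
\end{abstract}

\section{The question and the results}\label{sec:intro}

All graphs are finite and simple. The \emph{list chromatic number} $\chi_\ell(G)$ is the least $k$ such that, whenever every vertex receives a list of $k$ colors, $G$ has a proper coloring in which each vertex takes a color from its list. We compare two upper bounds for $\chi_\ell(G)$.

\medskip\noindent\textbf{The Alon--Tarsi number.}
Let $D$ be an orientation of $G$. A spanning subdigraph $F$ of $D$ is \emph{Eulerian} if every vertex has equal indegree and outdegree in $F$, and it is \emph{even} or \emph{odd} according to the parity of its number of edges. The empty subdigraph is Eulerian and even. The \emph{Alon--Tarsi number} $\mathrm{AT}(G)$ is the least $k$ for which $G$ has an orientation $D$ such that every vertex has outdegree at most $k-1$ and the numbers of even and of odd Eulerian subdigraphs of $D$ are different. Section~\ref{sec:poly} recalls that such an orientation is an algebraic certificate for colorability from lists of size $k$.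

\medskip\noindent\textbf{The correspondence chromatic number.}
A \emph{$k$-correspondence assignment} gives each vertex $v$ the list $L(v)=\{v\}\times\{1,\dots,k\}$ and each edge $uv$ a matching $M_{uv}$, not necessarily perfect, between $L(u)$ and $L(v)$. A \emph{correspondence coloring} chooses $c(v)\in L(v)$ for every $v$ so that $c(u)c(v)\notin M_{uv}$ for every edge $uv$. The \emph{correspondence chromatic number} $\chi_c(G)$, also called the DP-chromatic number, is the least $k$ such that every $k$-correspondence assignment admits a correspondence coloring. We write $c(v)=(v,\phi(v))$ and call $\phi(v)$ the color of $v$. If every edge carries the \emph{identity matching}, which joins equal colors, then the correspondence colorings are the proper $k$-colorings. In general an adversary may rename the colors along each edge separately. A list assignment is the special case in which the $k$ elements of each list are numbered and equal elements are matched, so $\chi_\ell(G)\le\chi_c(G)$.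

\medskip
Degeneracy gives a first comparison of the two parameters. Suppose that every nonempty subgraph of $G$ has a vertex of degree at most $d$. Removing such vertices one at a time and reversing the order of removal lists the vertices so that each has at most $d$ earlier neighbors. A colored neighbor forbids at most one color, so greedy coloring gives $\chi_c(G)\le d+1$. Orienting each edge toward its earlier end gives an acyclic orientation, whose only Eulerian subdigraph is the empty one, so $\mathrm{AT}(G)\le d+1$. Both parameters are at least $\chi(G)$, and hence they agree when $\chi(G)=d+1$, as for trees, odd cycles and complete graphs. The same idea yields the known bound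
\begin{equation}\label{eq:two}
\chi_c(G)\le 2\,\mathrm{AT}(G).
\end{equation}
Indeed, if all outdegrees are at most $k-1$, then every subgraph on $n$ vertices has at most $(k-1)n$ edges and so has a vertex of degree at most $2k-2$; thus $\chi_c(G)\le 2k-1$.

There are graphs with $\chi_c(G)=\mathrm{AT}(G)+1$. Known examples are the even cycles, a planar bipartite graph of Bernshteyn and Kostochka, and an infinite family containing, for every even $n\ge4$, a graph with $\mathrm{AT}=n/2$ and $\chi_c=n/2+1$. Between a gap of one and the bound \eqref{eq:two} there is much room, and the following question comes from Culver and Hartke~\cite{CH}.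

\medskip\noindent\textbf{Question.} \emph{Is there a graph $G$ with $\mathrm{AT}(G)+2\le\chi_c(G)$?}
\medskip

The examples just listed suggest that the gap might never exceed one, and the $4$-cycle (Example~\ref{ex:c4}) shows a mechanism that seems tied to that value: with exactly $\chi(G)$ colors the proper colorings are rigid and can be destroyed by changing a few matchings, but one spare color removes the rigidity. The answer is nevertheless yes, because in a suitable graph a few spare colors remove the rigidity only in a few places.

For $m\ge2$ and $s\ge0$, let $G_{m,s}$ be the complete multipartite graph with $m$ parts $V_1,\dots,V_m$ of size $4$ and $s$ parts $\{x_1\},\dots,\{x_s\}$ of size $1$. We write $V_i=\{v_{i,0},v_{i,1},v_{i,2},v_{i,3}\}$ and $X=\{x_1,\dots,x_s\}$.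

\begin{theorem}\label{thm:one}
The graph $G_{13,48}$, which has $100$ vertices, satisfies $\mathrm{AT}(G_{13,48})=61$ and $\chi_c(G_{13,48})\ge63$.
\end{theorem}

\begin{theorem}\label{thm:two}
\begin{enumerate}
\item[(a)] For every integer $g\ge1$, the graph $G=G_{m,4(m-1)}$ with $m=11g+2$ has $\mathrm{AT}(G)=55g+6$ and $\chi_c(G)\ge \mathrm{AT}(G)+g+1$.
\item[(b)] For every integer $A\ge73$ there is a graph $G$ with $\chi(G)=\chi_\ell(G)=\mathrm{AT}(G)=A$ and
\[
\chi_c(G)\ \ge\ A+1+\Big\lfloor\frac{2A-35}{110}\Big\rfloor\ \ge\ A+2 .
\]
In particular $\limsup_{\mathrm{AT}(G)\to\infty}\chi_c(G)/\mathrm{AT}(G)\ge 56/55$.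
\end{enumerate}
\end{theorem}

Here the limit superior is $\lim_{A\to\infty}\sup\{\chi_c(G)/\mathrm{AT}(G):\mathrm{AT}(G)\ge A\}$. By Theorem~\ref{thm:two} and \eqref{eq:two} it lies between $56/55$ and $2$; we do not determine it. Both theorems follow from two independent statements about $G_{m,s}$.

\begin{proposition}\label{prop:AT}
If $s\ge4(m-1)$, then $\mathrm{AT}(G_{m,s})=\chi(G_{m,s})=m+s$.
\end{proposition}

\begin{proposition}\label{prop:DP}
Let $g\ge0$ be an integer and $k=m+s+g$. If $k\le7(m-3g-1)$, then $\chi_c(G_{m,s})\ge k+1=m+s+g+1$.
\end{proposition}

The two hypotheses pull $s$ in opposite directions. Proposition~\ref{prop:AT} needs about $4$ singletons, and hence about $5$ colors, for each large part. Proposition~\ref{prop:DP} tolerates about $7$ colors for each large part. The difference between $5$ and $7$ pays for the $g$ spare colors.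

\section{The graph polynomial}\label{sec:poly}

Fix a linear order on $V(G)$ and attach a variable $z_v$ to each vertex $v$. The \emph{graph polynomial}
\[
P_G=\prod_{uv\in E(G),\ u<v}(z_u-z_v)
\]
is homogeneous of degree $|E(G)|$, and it is nonzero at a point $(c(v))_{v\in V(G)}$ exactly when $c$ is a proper coloring. We say that a monomial \emph{appears} in a polynomial if its coefficient is nonzero.

\begin{lemma}[Alon--Tarsi]\label{lem:AT}
The number $\mathrm{AT}(G)$ is the least $k$ such that some monomial with all exponents at most $k-1$ appears in $P_G$.
\end{lemma}

\begin{proof}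
Expanding $P_G$ means choosing one variable from each factor, that is, choosing a tail for each edge. An orientation $D$ contributes $\pm\prod_v z_v^{d_v}$, where $d_v$ is the outdegree of $v$ and the sign is $-1$ to the number of edges whose tail is the larger end. If no orientation has outdegrees $(d_v)$, the coefficient of $\prod_v z_v^{d_v}$ is $0$. Otherwise fix such an orientation $D$. Every orientation arises from $D$ by reversing a unique spanning subdigraph $F$. The reversal changes the outdegree of $v$ by the indegree minus the outdegree of $v$ in $F$, so it preserves all outdegrees exactly when $F$ is Eulerian, and it multiplies the sign by $(-1)^{|E(F)|}$. Hence the coefficient is, up to sign, the number of even minus the number of odd Eulerian subdigraphs of $D$.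
\end{proof}

The next lemma expresses a coefficient of top degree through the values of the polynomial on a grid. We use it in both directions: a nonzero coefficient yields a coloring, and a list of all colorings yields a coefficient.

\begin{lemma}[coefficient formula]\label{lem:coef}
Let $\mathbb F$ be a field and let $f\in\mathbb F[z_1,\dots,z_N]$ have degree at most $d_1+\dots+d_N$. Let $A_i\subseteq\mathbb F$ with $|A_i|=d_i+1$, and put $\varphi_i(z)=\prod_{a\in A_i}(z-a)$. Then the coefficient of $\prod_i z_i^{d_i}$ in $f$ equals
\[
\sum_{a\in A_1\times\dots\times A_N}\frac{f(a)}{\prod_i\varphi_i'(a_i)} .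
\]
\end{lemma}

\begin{proof}
Note that $\varphi_i'(a)=\prod_{a'\in A_i\setminus\{a\}}(a-a')\ne0$ for $a\in A_i$. For $0\le e\le d_i$, Lagrange interpolation at the $d_i+1$ points of $A_i$ gives
\[
z^e=\sum_{a\in A_i}\frac{a^e}{\varphi_i'(a)}\cdot\frac{\varphi_i(z)}{z-a},
\]
and each $\varphi_i(z)/(z-a)$ is monic of degree $d_i$. Comparing coefficients of $z^{d_i}$ shows that $\sum_{a\in A_i}a^e/\varphi_i'(a)$ is $0$ for $e<d_i$ and $1$ for $e=d_i$. By linearity we may take $f=\prod_i z_i^{e_i}$, and then the sum in the lemma is the product over $i$ of $\sum_{a\in A_i}a^{e_i}/\varphi_i'(a)$. This product is $1$ if $e_i=d_i$ for all $i$. Otherwise the degree bound forces $e_i<d_i$ for some $i$, and the product is $0$.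
\end{proof}

The two lemmas give $\chi(G)\le\chi_\ell(G)\le\mathrm{AT}(G)$. Let $k=\mathrm{AT}(G)$, let $\prod_vz_v^{d_v}$ appear in $P_G$ with all $d_v\le k-1$, and regard the colors in given lists of size $k$ as real numbers. Since $\sum_v d_v=\deg P_G$, Lemma~\ref{lem:coef} applies to subsets of the lists of sizes $d_v+1$, and a nonzero term of the sum is a proper coloring from the lists.

\begin{example}[the $4$-cycle]\label{ex:c4}
Both halves of the proof can be seen in $C_4$, the complete bipartite graph with parts $\{a,a'\}$ and $\{b,b'\}$.

The graph polynomial is $P=(z_a-z_b)(z_a-z_{b'})(z_{a'}-z_b)(z_{a'}-z_{b'})$. To find the coefficient of $z_az_{a'}z_bz_{b'}$, apply Lemma~\ref{lem:coef} with all four sets equal to $\{0,1\}$, so that $\varphi'(0)=-1$ and $\varphi'(1)=1$. Only proper colorings contribute. With two parts and two colors, each part is monochromatic, which leaves two colorings. Each has $P=(\pm1)^4=1$ and denominator $(-1)^2\cdot1^2=1$. The coefficient is $2$, and $\mathrm{AT}(C_4)=2$.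

Now let the colors be the elements of $\mathbb Z_2$. Put the identity matching on $ab$, $ab'$ and $a'b$, and on $a'b'$ match color $\gamma$ at $a'$ to color $\gamma+1$ at $b'$. The identity edges force $\phi(b)=\phi(b')=\phi(a)+1$ and $\phi(a')=\phi(b)+1=\phi(a)$. Then $\phi(b')=\phi(a')+1$, which the last edge forbids. Hence $\chi_c(C_4)\ge3$, and equality holds because every subgraph has a vertex of degree at most $2$.

In both computations the decisive fact is that the parts are monochromatic. It leaves few terms in the coefficient formula, and it can be enforced by three of the four edges, so that the fourth is free to destroy the surviving colorings.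
\end{example}

\section{The Alon--Tarsi number of $G_{m,s}$}\label{sec:AT}

The graph $G_{m,s}$ is complete multipartite with $m+s$ parts, so $m+s=\chi(G_{m,s})\le\mathrm{AT}(G_{m,s})$. To prove Proposition~\ref{prop:AT} we must show $\mathrm{AT}(G_{m,s})\le m+s$.

\subsection*{Adding a singleton part}
The graph $G_{m,s+1}$ arises from $G_{m,s}$ by adding a vertex $y$ adjacent to all others. Take an orientation of $G_{m,s}$ that witnesses its Alon--Tarsi number and direct all new edges toward $y$. Each old outdegree grows by one. The vertex $y$ has outdegree $0$, so no Eulerian subdigraph uses an edge at $y$, and the counts of even and odd Eulerian subdigraphs are unchanged. Thus $\mathrm{AT}(G_{m,s+1})\le\mathrm{AT}(G_{m,s})+1$, and by induction on $s$ it suffices to treat $s=4(m-1)$.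

\subsection*{Which monomials can appear}
For the moment let $s$ be arbitrary. Put $G=G_{m,s}$, $K=m+s$ and $N=4m+s$, and order the vertices so that $V_1<\dots<V_m<x_1<\dots<x_s$. By Lemma~\ref{lem:AT} we need a monomial with all exponents at most $K-1$ that appears in $P_G$. The method of Example~\ref{ex:c4} computes the coefficient of the balanced monomial $\prod_vz_v^{K-1}$, because then all grid sets can be one set of $K$ colors. But this monomial cannot appear in $P_G$ when $s\ge2$. Write
\[
\Delta_X=\prod_{j<l}(z_{x_j}-z_{x_l}).
\]
Then $P_G$ is $\Delta_X$ times a polynomial symmetric in $z_{x_1},\dots,z_{x_s}$. Exchanging two of these variables changes the sign of $P_G$, so a monomial in which they have the same exponent has coefficient $0$. In a monomial of the kind we need, the exponents on $X$ are therefore distinct and at most $K-1$, so together they fall short of $s(K-1)$ by at least $0+1+\dots+(s-1)=\binom s2$. Such a monomial can exist only if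
\begin{equation}\label{eq:deg}
|E(G)|+\tbinom s2\le N(K-1).
\end{equation}
There are $16\binom m2$ edges between large parts, $4ms$ between large parts and $X$, and $\binom s2$ inside $X$. So the two sides of \eqref{eq:deg} are
\[
8m(m-1)+4ms+s(s-1)\qquad\text{and}\qquad 4m(m-1)+4ms+sm+s(s-1),
\]
and \eqref{eq:deg} is equivalent to $s\ge4(m-1)$, with equality exactly when $s=4(m-1)$. This shows that the hypothesis of Proposition~\ref{prop:AT} cannot be weakened: if $s<4(m-1)$, then $\mathrm{AT}(G_{m,s})>m+s$.

It also shows what to do. The deficit $\binom s2$ is the degree of $\Delta_X$, and a second factor $\Delta_X$ removes the antisymmetry. From now on let $s=4(m-1)$, so that $K=5m-4$, and set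
\[
f=P_G\cdot\Delta_X .
\]
By the equality case of \eqref{eq:deg}, $\deg f=N(K-1)$. Let $\kappa$ be the coefficient of $\prod_vz_v^{K-1}$ in $f$. If $\kappa\ne0$, then $\prod_vz_v^{K-1}$ is the product of a monomial appearing in $P_G$ and a monomial appearing in $\Delta_X$. The first of these has all exponents at most $K-1$, and Lemma~\ref{lem:AT} gives $\mathrm{AT}(G)\le K$. It remains to prove that $\kappa\ne0$.

\subsection*{Reduction to $m$ variables}
For $b=(b_1,\dots,b_m)$ let $\Delta(b)=\prod_{i<j}(b_i-b_j)$.

\begin{lemma}\label{lem:kappa}
Let $\lambda$ be the coefficient of $\prod_ib_i^{5(m-1)}$ in $\Delta(b)^{10}$. Then $\kappa=(-1)^{\binom K2}\,s!\,\lambda$.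
\end{lemma}

\begin{proof}
Let $C$ be a set of $K$ real numbers and $\varphi(z)=\prod_{a\in C}(z-a)$. Lemma~\ref{lem:coef}, with every grid set equal to $C$, gives
\[
\kappa=\sum_{c:\,V(G)\to C}\frac{f(c)}{\prod_v\varphi'(c(v))} .
\]
A term is nonzero only if $c$ is a proper coloring. Different parts then use disjoint nonempty sets of colors, and there are $K$ parts and $K$ colors, so each part is monochromatic and every color is used. Such a $c$ is given by a tuple $b\in C^m$ with distinct entries, $b_i$ being the color of $V_i$, and one of the $s!$ bijections from $X$ to $S=C\setminus\{b_1,\dots,b_m\}$. Put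
\[
\Delta=\Delta(b),\qquad R=\prod_{i}\prod_{y\in S}(b_i-y),\qquad W=\prod_{\{y,y'\}\subseteq S}(y-y')^2 ,
\]
the last product running over two-element subsets. Two large parts are joined by $16$ edges, a large part and a singleton by $4$, and each pair in $X$ contributes one factor to $P_G$ and the same factor to $\Delta_X$. Hence $f(c)=\Delta^{16}R^4W$, whatever the bijection. For the denominator, split the differences in each $\varphi'$ according to whether the other color lies in $S$:
\[
F:=\prod_i\varphi'(b_i)=(-1)^{\binom m2}\Delta^2R,\qquad
H:=\prod_{y\in S}\varphi'(y)=(-1)^{ms}R\cdot(-1)^{\binom s2}W .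
\]
Each $b_i$ is the color of four vertices and each $y\in S$ of one, so $\prod_v\varphi'(c(v))=F^4H$. We keep one factor $F$ and expand the rest. Since $\binom m2+ms+\binom s2=\binom K2$,
\[
F^4H=F\cdot F^3H=(-1)^{\binom K2}\,F\,\Delta^6R^4W .
\]
The factors $R^4W$ cancel, and the term of $c$ equals $(-1)^{\binom K2}\Delta(b)^{10}/\prod_i\varphi'(b_i)$. Tuples with a repeated entry have $\Delta(b)=0$ and may be added, so
\[
\kappa=(-1)^{\binom K2}\,s!\sum_{b\in C^m}\frac{\Delta(b)^{10}}{\prod_i\varphi'(b_i)} .
\]
Keeping the factor $F$ has given this sum the form of Lemma~\ref{lem:coef} in $m$ variables with all $d_i=K-1=5(m-1)$. The degree condition holds because $\deg\Delta^{10}=10\binom m2=m(K-1)$. The sum therefore equals $\lambda$.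
\end{proof}

For $m=2$ we have $s=4$ and $K=6$, and $\lambda$ is the coefficient of $b_1^5b_2^5$ in $(b_1-b_2)^{10}$, namely $-\binom{10}5=-252$. Thus $\kappa=(-1)^{15}\cdot4!\cdot(-252)=6048$ and $\mathrm{AT}(G_{2,4})=6$.

\subsection*{A positive constant term}
For general $m$ the sum over $C^m$ does not show that $\lambda\ne0$, because the numbers $\varphi'(b_i)$ have both signs. Placing the variables on the unit circle removes the signs.

\begin{lemma}\label{lem:ct}
$(-1)^{\binom m2}\lambda>0$.
\end{lemma}

\begin{proof}
For $i<j$ we have $(1-b_i/b_j)(1-b_j/b_i)=-(b_i-b_j)^2/(b_ib_j)$, and each index lies in $m-1$ pairs. Therefore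
\[
\Pi(b):=\prod_{i\ne j}\Big(1-\frac{b_i}{b_j}\Big)^5=(-1)^{\binom m2}\frac{\Delta(b)^{10}}{\prod_ib_i^{5(m-1)}},
\]
and $(-1)^{\binom m2}\lambda$ is the constant term of the Laurent polynomial $\Pi$. Substitute $b_j=e^{\sqrt{-1}\,\theta_j}$ and average over $\theta\in[0,2\pi]^m$. Every nonconstant Laurent monomial has average $0$, so the constant term of $\Pi$ is its average over the torus $|b_1|=\dots=|b_m|=1$. On the torus $b_j/b_i$ is the complex conjugate of $b_i/b_j$, so $(1-b_i/b_j)(1-b_j/b_i)=|1-b_i/b_j|^2=|b_i-b_j|^2$ and $\Pi(b)=\prod_{i<j}|b_i-b_j|^{10}$. This function is continuous, nonnegative and not identically $0$, so its average is positive.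
\end{proof}

By Dyson's theorem this constant term equals $(5m)!/(5!)^m$; we need only its sign. Lemmas~\ref{lem:kappa} and~\ref{lem:ct} give $\kappa\ne0$, which completes the proof of Proposition~\ref{prop:AT}.

\section{An assignment of cyclic shifts}\label{sec:DP}

We follow the pattern of Example~\ref{ex:c4}: some of the $16$ edges between two large parts keep the identity matching and make the coloring nearly rigid, and the others forbid what remains. An edge $v_{i,\alpha}v_{j,\alpha'}$ with $i<j$ will shift colors by the entry $T(\alpha,\alpha')\in\mathbb Z_7$ of the matrix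
\[
T=\begin{pmatrix}0&0&0&0\\0&0&1&2\\0&3&0&4\\0&5&6&0\end{pmatrix},
\]
whose rows and columns are indexed by $0,1,2,3$. Row $0$, column $0$ and the diagonal vanish. The six remaining entries are the six nonzero elements of $\mathbb Z_7$; the modulus is one more than the number of free entries.

\begin{example}[the graph $G_{2,4}$]\label{ex:g24}
Take $m=2$, $s=4$, $g=0$, $k=6$, and regard the colors $1,\dots,6$ as elements of $\mathbb Z_7$. On the edge $v_{1,\alpha}v_{2,\alpha'}$ match $\gamma$ to $\gamma+T(\alpha,\alpha')$ whenever the latter is one of the six colors, and put the identity on the edges meeting $X$. In a coloring, the clique $x_1,\dots,x_4,v_{1,0},v_{2,0}$ has only identity edges and uses all six colors. Each vertex of $V_1$ has identity edges to $X$ and to $v_{2,0}$, so the only color left for it is the color $c_1$ of $v_{1,0}$. In the same way column $0$ is replaced by row $0$ for $V_2$: its vertices have identity edges to $X$ and to $v_{1,0}$, so they all have the color $c_2$ of $v_{2,0}$. Now $c_2-c_1$ is a nonzero element of $\mathbb Z_7$ and occurs as an entry $T(\alpha,\alpha')$, so the edge $v_{1,\alpha}v_{2,\alpha'}$ is violated. Hence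 $\chi_c(G_{2,4})\ge7=\mathrm{AT}(G_{2,4})+1$.
\end{example}

To gain more than one we face two difficulties. First, with $g\ge1$ spare colors a large part need not be monochromatic. The zero diagonal of $T$, which played no role in Example~\ref{ex:g24}, limits the damage: each spare color spoils at most three parts, however large $m$ is. So we take $m$ large. Second, Proposition~\ref{prop:AT} then requires about $5m$ colors, while the six free edges between two parts can forbid only six differences. We therefore split the colors into blocks of at most $7$, shift inside each block, and find two monochromatic parts with colors in one block by the pigeonhole principle.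

\begin{proof}[Proof of Proposition~\ref{prop:DP}]
Let $B=\lceil k/7\rceil$. The hypothesis $k\le7(m-3g-1)$ gives $B\le m-3g-1$. Fix an injection $\gamma\mapsto(\beta(\gamma),\rho(\gamma))$ from $\{1,\dots,k\}$ into $\{1,\dots,B\}\times\mathbb Z_7$, and call $\beta(\gamma)$ the \emph{block} of $\gamma$. On an edge $v_{i,\alpha}v_{j,\alpha'}$ with $i<j$, join color $\gamma$ at $v_{i,\alpha}$ to color $\delta$ at $v_{j,\alpha'}$ exactly when
\[
\beta(\delta)=\beta(\gamma)\qquad\text{and}\qquad\rho(\delta)-\rho(\gamma)=T(\alpha,\alpha').
\]
Each of the pairs $(\beta(\gamma),\rho(\gamma))$ and $(\beta(\delta),\rho(\delta))$ determines the other, so by injectivity this is a matching; it is the identity matching when $T(\alpha,\alpha')=0$. Every edge with an end in $X$ gets the identity matching. Suppose that $\phi$ is a coloring for this assignment.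

\emph{Step 1: a clique uses all but $g$ colors.} The set $Q=X\cup\{v_{1,0},\dots,v_{m,0}\}$ is a clique on $m+s$ vertices, and all its edges carry the identity because $T(0,0)=0$. So $Q$ uses $m+s$ distinct colors. Let $U$ be the set of the $g$ colors not used on $Q$, and let $c_i=\phi(v_{i,0})$.

\emph{Step 2: the other vertices have few choices.} Let $\alpha\in\{1,2,3\}$. The vertex $v_{i,\alpha}$ is adjacent to every vertex of $Q\setminus\{v_{i,0}\}$. These edges carry the identity: for $v_{j,0}$ with $j>i$ because $T(\alpha,0)=0$, for $j<i$ because $T(0,\alpha)=0$, and for $X$ by definition. Hence $\phi(v_{i,\alpha})\in\{c_i\}\cup U$.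

\emph{Step 3: most parts are monochromatic.} Fix $\alpha\in\{1,2,3\}$. The vertices $v_{1,\alpha},\dots,v_{m,\alpha}$ form a clique whose edges carry the identity, because $T(\alpha,\alpha)=0$. Each color of $U$ occurs at most once on this clique. So at most $3g$ vertices outside $Q$ have a color in $U$, and by Step 2 at least $m-3g$ parts $V_i$ are colored entirely with $c_i$.

\emph{Step 4: two monochromatic parts conflict.} Since $m-3g>B$, two of these parts, say $V_i$ and $V_j$ with $i<j$, have $\beta(c_i)=\beta(c_j)$; this is the only use of the hypothesis on $k$. By Step 1, $c_i\ne c_j$, so $\rho(c_j)-\rho(c_i)$ is a nonzero element of $\mathbb Z_7$ and equals $T(\alpha,\alpha')$ for some $\alpha,\alpha'$. The colors $\phi(v_{i,\alpha})=c_i$ and $\phi(v_{j,\alpha'})=c_j$ are then matched on the edge $v_{i,\alpha}v_{j,\alpha'}$, a contradiction.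

Thus some $k$-correspondence assignment has no coloring. If $\chi_c(G_{m,s})=k'\le k$, we could keep only the colors $1,\dots,k'$ in every list, together with the matching edges among them, and color the resulting $k'$-correspondence assignment; this would color the original one. Hence $\chi_c(G_{m,s})\ge k+1$.
\end{proof}

\begin{remark}[why the shifts are cyclic]\label{rem:char}
Suppose that the colors are elements of a field $\mathbb F$ and that each edge $uv$ with $u<v$ forbids exactly the pairs with $\phi(v)-\phi(u)=t_{uv}$, for some $t_{uv}\in\mathbb F$. The colorings are the points where $\prod_{u<v}(z_u-z_v+t_{uv})$, the product being over the edges, is nonzero, and the part of top degree of this polynomial is $P_G$. By Lemma~\ref{lem:coef}, a coloring from $k$ colors exists as soon as some monomial of $P_G$ with all exponents at most $k-1$ has a coefficient that is nonzero \emph{in $\mathbb F$}. Real shifts therefore never defeat $\mathrm{AT}(G)$ colors. The assignment above is of this type in characteristic $7$: take a finite field $\mathbb F\supseteq\mathbb Z_7$ with at least $7B$ elements, choose $w_1,\dots,w_B$ in distinct additive cosets of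 $\mathbb Z_7$, and identify $\gamma$ with $w_{\beta(\gamma)}+\rho(\gamma)$. Under the hypothesis of Proposition~\ref{prop:DP}, every monomial of $P_{G_{m,s}}$ with all exponents at most $k-1$ thus has a coefficient divisible by $7$. This agrees with $\kappa=6048=7\cdot864$ for $G_{2,4}$, since $\kappa$ is an integer combination of such coefficients. In Example~\ref{ex:c4} the shift lives in $\mathbb Z_2$ and the coefficient is $2$.
\end{remark}

\section{Choosing $m$ and $s$}\label{sec:param}

Propositions~\ref{prop:AT} and~\ref{prop:DP} together give $\mathrm{AT}(G_{m,s})=m+s$ and $\chi_c(G_{m,s})\ge\mathrm{AT}(G_{m,s})+g+1$ whenever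
\[
4(m-1)\le s\le 6m-22g-7,
\]
the right inequality being $m+s+g\le7(m-3g-1)$ rearranged. This range is nonempty exactly when $2m\ge22g+3$, that is, when $m\ge11g+2$.

\begin{proof}[Proof of Theorems~\ref{thm:one} and~\ref{thm:two}(a)]
Let $m=11g+2$ and $s=4(m-1)$. Proposition~\ref{prop:AT} gives $\mathrm{AT}(G_{m,s})=5m-4=55g+6$. With $k=m+s+g=56g+6$ we have $k\le56g+7=7(8g+1)=7(m-3g-1)$, so Proposition~\ref{prop:DP} gives $\chi_c(G_{m,s})\ge56g+7=\mathrm{AT}(G_{m,s})+g+1$. This is Theorem~\ref{thm:two}(a). For $g=1$ we get $m=13$, $s=48$, $\mathrm{AT}=61$ and $\chi_c\ge63$, and the graph has $4\cdot13+48=100$ vertices. This is Theorem~\ref{thm:one}.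
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:two}(b)]
Now $m+s=A$ is prescribed. Proposition~\ref{prop:DP} favors large $m$, and the condition $A-m\ge4(m-1)$ of Proposition~\ref{prop:AT} reads $5m\le A+4$. So let $m=\lceil A/5\rceil$, which satisfies $A\le5m\le A+4$, and let $s=A-m$ and $G=G_{m,s}$. Proposition~\ref{prop:AT} gives $\chi(G)=\mathrm{AT}(G)=A$, and $\chi_\ell(G)=A$ because $\chi\le\chi_\ell\le\mathrm{AT}$. Let $g=\lfloor(2A-35)/110\rfloor$; since $A\ge73$ we have $2A-35\ge111$ and $g\ge1$. Then
\[
7m-7-A\ \ge\ \frac{7A}5-7-A\ =\ \frac{2A-35}5\ \ge\ 22g,
\]
which says that $A+g\le7(m-3g-1)$. Proposition~\ref{prop:DP} with $k=A+g$ gives $\chi_c(G)\ge A+g+1\ge A+2$. Finally $(A+g+1)/A\to1+2/110=56/55$ as $A\to\infty$.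
\end{proof}

\begin{remark}[why parts of size $4$]
Replace the size $4$ of the large parts by $r$. The degrees of $f$ and of $\prod_v z_v^{K-1}$ agree when $r^2\binom m2=rm(m-1)+sm$, that is, when $s=r(r-2)(m-1)/2$. In the proof of Lemma~\ref{lem:kappa} the numerator becomes $\Delta^{r^2}R^rW$ and the denominator $F\cdot F^{r-1}H=\pm F\Delta^{2r-2}R^rW$, with a sign independent of $b$, so $\Delta^{10}$ is replaced by $\Delta^{r^2-2r+2}$. For $r=3$ and $m$ odd, so that $s$ is an integer, this is $\Delta^5$. It changes sign when two variables are exchanged, so the coefficient of the balanced monomial is $0$ and the method of Section~\ref{sec:AT} gives nothing. For $r=2$, a $2\times2$ matrix with zero first row, first column and diagonal has no free entry, so the assignment of Section~\ref{sec:DP} shifts nothing. The size $r=4$ is the first for which both arguments work as written.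
\end{remark}

\begin{thebibliography}{1}
\bibitem{CH} Eric Culver and Stephen Hartke, \emph{Relation between the correspondence chromatic number and the Alon--Tarsi number}, arXiv:2206.11964 (2022).
\end{thebibliography}
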